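# Connected minors of polymatroids, one element at a time

## 1. Four overlapping sets in a row

Take four vertices $v_0,v_1,v_2,v_3$ and four sets of vertices
$$x=\{v_0\},\qquad e_1=\{v_0,v_1\},\qquad e_2=\{v_1,v_2\},\qquad e_3=\{v_2,v_3\}.$$
Let $E=\{x,e_1,e_2,e_3\}$, and for $X\subseteq E$ let $r(X)$ be the number of vertices covered by the members of $X$. Call this structure $M$. It hangs together: if $E$ is split into two non-empty groups, then two consecutive members of the row fall into different groups, so the two groups share a vertex.

We may remove a member in two ways. Deleting $e_i$ means forgetting the set $e_i$. Contracting $e_i$ means forgetting $e_i$ and also discarding its vertices from all other sets. Our target is the structure $N$ that consists of $x$ alone, with rank $1$. We want to start towards $N$ by removing one element other than $x$ so that what remains still hangs together and $N$ can still be reached. There are six possible first moves.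

- $M\backslash e_1$ keeps $x$ at rank $1$, but it splits: $x$ covers $v_0$, and $e_2,e_3$ cover $v_1,v_2,v_3$.
- $M/e_1$ turns $x$ into the empty set. The rank of $x$ is now $0$ and stays $0$ whatever is removed later, so $N$ is lost.
- $M\backslash e_2$ splits: $x,e_1$ cover $v_0,v_1$, and $e_3$ covers $v_2,v_3$.
- $M/e_2$ has the sets $x=\{v_0\}$, $e_1=\{v_0\}$, $e_3=\{v_3\}$, and it splits.
- $M\backslash e_3$ is the shorter row $x,e_1,e_2$. It hangs together and $x$ still has rank $1$.
- $M/e_3$ has the sets $x=\{v_0\}$, $e_1=\{v_0,v_1\}$, $e_2=\{v_1\}$. It also hangs together and $x$ has rank $1$.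

So $e_1$ and $e_2$ are useless in both ways of removal, and $e_3$ works. Was it luck that some element worked? With larger sets, overlapping in more complicated ways, could every element be useless? To ask this properly we need the general setting.

## 2. Polymatroids, their minors, and connectedness

**Definition ($k$-polymatroid).** Let $k$ be a positive integer. A $k$-polymatroid $M$ is a pair $(E,r)$, where $E$ is a finite set and $r$ maps the subsets of $E$ to integers, such that (i) $r(\emptyset)=0$; (ii) $r(X)\le r(Y)$ whenever $X\subseteq Y\subseteq E$; (iii) $r(X)+r(Y)\ge r(X\cup Y)+r(X\cap Y)$ for all $X,Y\subseteq E$; and (iv) $r(\{e\})\le k$ for all $e\in E$. We write $E(M)$ for the ground set. For $k=1$ these are the matroids.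

Our running example is the covering function. Let $E$ be a finite family of finite sets, write $U_X$ for the union of the members of $X\subseteq E$, and put $r(X)=|U_X|$. Then (i) and (ii) are clear, and (iii) holds because
$$|U_X|+|U_Y|=|U_X\cup U_Y|+|U_X\cap U_Y|\ge|U_{X\cup Y}|+|U_{X\cap Y}|,$$
where we used $U_{X\cap Y}\subseteq U_X\cap U_Y$. If all members have at most $k$ vertices, this is a $k$-polymatroid. The row in Section 1 is a $2$-polymatroid.

**Definition (minors).** For $T\subseteq E$, the deletion $M\backslash T$ and the contraction $M/T$ are the polymatroids on $E-T$ with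
$$r_{M\backslash T}(X)=r(X),\qquad r_{M/T}(X)=r(X\cup T)-r(T)\qquad(X\subseteq E-T).$$
A minor of $M$ is anything obtained by a sequence of deletions and contractions; the empty sequence gives $M$ itself.

For a covering function, $r_{M/T}(X)=|U_X-U_T|$, so contraction discards the vertices of $T$, as in Section 1. We write $Xe$ for $X\cup\{e\}$, $r(e)$ for $r(\{e\})$, $E-e$ for $E-\{e\}$, $M\backslash e$ and $M/e$ for $M\backslash\{e\}$ and $M/\{e\}$, and $M|S$ for $M\backslash(E-S)$.

Minors of $k$-polymatroids are $k$-polymatroids: for contraction, (i)–(iii) are immediate, and $r(T\cup\{e\})-r(T)\le r(e)\le k$ by submodularity. Deletions and contractions commute. For disjoint $T,U$, both $(M\backslash T)/U$ and $(M/U)\backslash T$ send $X$ to $r(X\cup U)-r(U)$, and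
$$r_{(M/T)/U}(X)=r_{M/T}(X\cup U)-r_{M/T}(U)=r(X\cup U\cup T)-r(U\cup T),$$
so $(M/T)/U=M/(T\cup U)$. Hence every minor has the form $N=M\backslash X/Y$ with $X,Y$ disjoint, and
$$E(N)=E-(X\cup Y),\qquad r_N(Z)=r(Z\cup Y)-r(Y). \tag{1}$$
In particular, $E(N)=E(M)$ forces $N=M$.

**Definition (connectedness).** Put
$$\lambda_M(X)=r(X)+r(E-X)-r(E).$$
By (iii) and (i), $\lambda_M(X)\ge 0$. A separator of $M$ is a set $X\subseteq E$ with $\lambda_M(X)=0$. Clearly $\emptyset$ and $E$ are separators; $M$ is connected if there are no others. So every polymatroid on at most one element is connected.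

For a covering function, $\lambda_M(X)=|U_X\cap U_{E-X}|$ is the number of vertices covered from both sides, and connected means "hangs together" in the sense of Section 1.

For matroids, Brylawski and Seymour proved that every element works: if $N$ is a connected minor of a connected matroid $M$ and $e\in E(M)-E(N)$, then $M\backslash e$ or $M/e$ is connected having $N$ as a minor. Section 1 shows that this fails for $2$-polymatroids, with $e=e_1$ or $e=e_2$. For $k=2$ it is known that at least one element works when $N\ne M$. The question, posed in Gershkoff and Oxley, "A note on the connectivity of 2-polymatroid minors", arXiv:1908.09971 (2019), is whether this is so for every $k>2$. The answer is yes.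

**Theorem 1.** For every integer $k\ge 1$ (in particular every $k>2$): if $M$ is a connected $k$-polymatroid and $N\ne M$ is a connected minor of $M$, then there is $e\in E(M)-E(N)$ such that $M\backslash e$ or $M/e$ is connected having $N$ as a minor.

An element $f\in E(M)-E(N)$ will be called good if $M\backslash f$ or $M/f$ is connected having $N$ as a minor. Theorem 1 says that there is a good element.

If $|E(M)-E(N)|=1$ there is nothing to do: $N$ is $M\backslash e$ or $M/e$ for the single available $e$, and $N$ is connected. The first real case has two elements to remove. We shall do it by hand in Section 5, and it already contains the main idea.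

One convention: outside Section 4 we use only that $E$ is finite, that $r(\emptyset)=0$, and that $r$ is submodular. So "polymatroid" will mean a pair $(E,r)$ with these properties, with $r$ possibly real-valued and not monotone. The definitions of minors, $\lambda_M$, separators and connectedness, formula (1), and the bound $\lambda_M\ge0$ make sense and remain true in this generality.

## 3. Skew sets, separators and components

**Definition (skew).** Disjoint sets $A,B\subseteq E$ are skew in $M$ if $r(A\cup B)=r(A)+r(B)$.

For a covering function this means that $U_A$ and $U_B$ are disjoint; in the row, $\{x\}$ and $\{e_2,e_3\}$ are skew. A set $S$ is a separator exactly when $S$ and $E-S$ are skew.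

**Fact 1.** If $A,B$ are skew, $X\subseteq A$ and $Y\subseteq B$, then $X,Y$ are skew.

We shrink one side at a time. Submodularity applied to $X\cup Y$ and $A$ (intersection $X$), and then to $A\cup Y$ and $B$ (intersection $Y$), gives
$$r(X\cup Y)+r(A)\ge r(A\cup Y)+r(X),\qquad r(A\cup Y)+r(B)\ge r(A\cup B)+r(Y).$$
Add these and use $r(A\cup B)=r(A)+r(B)$ to get $r(X\cup Y)\ge r(X)+r(Y)$. The reverse inequality is submodularity with $r(\emptyset)=0$. $\square$

**Fact 2.** Separators are closed under union, intersection and complement. The minimal non-empty separators, called the components of $M$, partition $E$. If $A$ is a component of $M$, then $M|A$ is connected.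

The function $\lambda_M$ is visibly symmetric under complement. It is submodular: add the submodular inequalities for the pairs $X,Y$ and $E-X,E-Y$. So if $\lambda_M(X)=\lambda_M(Y)=0$, then $\lambda_M(X\cup Y)+\lambda_M(X\cap Y)\le0$, and both terms are zero because $\lambda_M\ge0$.

Two distinct minimal non-empty separators meet in a separator smaller than one of them, hence in $\emptyset$. To see that they cover $E$, let $S_e$ be the intersection of all separators containing $e$; it is a separator. Suppose $T$ is a separator with $\emptyset\ne T\subsetneq S_e$. Then either $T$ or $S_e-T=S_e\cap(E-T)$ is a separator that contains $e$ and is smaller than $S_e$, which is impossible. So $S_e$ is a component containing $e$.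

Finally, suppose that $M|A$ is not connected. Then $A=A_1\sqcup A_2$ with $A_1,A_2$ non-empty and skew. Let $R=E-A$. Since $A$ and $R$ are skew, Fact 1 gives that $A_2$ and $R$ are skew, so
$$r(A_1)+r(A_2\cup R)=r(A_1)+r(A_2)+r(R)=r(A)+r(R)=r(E).$$
So $A_1$ is a separator, contradicting the minimality of $A$. $\square$

**Fact 3.** Let $S$ be a separator of $M$ and let $N=M\backslash X/Y$ be a minor. Then $S\cap E(N)$ is a separator of $N$. Hence, if $N$ is connected and $E(N)\neq\emptyset$, then $E(N)$ lies in a single component of $M$. If $E(N)\subseteq S$, then $N$ is a minor of $M|S$, and $N$ is a minor of both $M\backslash b$ and $M/b$ for every $b\in E-S$.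

Let $Y_1=Y\cap S$ and $Y_2=Y-S$. By Fact 1, $r(W)=r(W\cap S)+r(W-S)$ for every $W\subseteq E$. Apply this to both terms of (1): for $Z\subseteq E(N)$,
$$r_N(Z)=\big[r((Z\cap S)\cup Y_1)-r(Y_1)\big]+\big[r((Z-S)\cup Y_2)-r(Y_2)\big]. \tag{2}$$
Putting $Z\cap S$ or $Z-S$ in place of $Z$ makes one of the brackets vanish, so the two brackets are $r_N(Z\cap S)$ and $r_N(Z-S)$. With $Z=E(N)$ we see that $S\cap E(N)$ is a separator of $N$.

If $N$ is connected, each component of $M$ meets $E(N)$ in $\emptyset$ or in all of $E(N)$. Since the components cover $E$, one of them contains $E(N)$ when $E(N)\ne\emptyset$.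

Now let $E(N)\subseteq S$. Then (2) reads $r_N(Z)=r(Z\cup Y_1)-r(Y_1)$, so $N=(M|S)\backslash(X\cap S)/Y_1$. In particular, $N$ is obtained from $M$ by deleting all of $E-S$ and more, so $N$ is a minor of $M\backslash b$. For $M/b$, contract $Y_1$ and delete the other elements outside $E(N)$; the resulting rank of $Z$ is $r(Z\cup Y_1\cup b)-r(Y_1\cup b)$. Since $b\notin S\supseteq Z\cup Y_1$, Fact 1 turns this into $r(Z\cup Y_1)+r(b)-r(Y_1)-r(b)=r_N(Z)$. $\square$

## 4. A fixed element: uncrossing two separations

The sensible first attempt is to fix an $e\in E(M)-E(N)$ and try to prove the Brylawski–Seymour conclusion for it. Section 1 tells us that this cannot always succeed. It is worth seeing how far it goes. In this section $r$ is integer-valued, as for $k$-polymatroids.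

**Theorem 2.** Let $M$ be a connected $k$-polymatroid, $N$ a connected minor, and $e\in E(M)-E(N)$ with $\lambda_M(\{e\})\le 1$. Then $M\backslash e$ or $M/e$ is connected having $N$ as a minor.

For a matroid, $\lambda_M(\{e\})=r(e)+r(E-e)-r(E)\le r(e)\le1$ always holds, so Theorem 2 contains the Brylawski–Seymour theorem. For the proof write $\lambda=\lambda_M$. Since $M$ is connected and $r$ is integral, $\lambda(X)\ge1$ whenever $\emptyset\ne X\ne E$.

**Step 1: one of $M\backslash e$, $M/e$ is connected.** Suppose neither is. Then there are partitions $(A,B)$ and $(C,D)$ of $E-e$ into non-empty sets with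
$$r(A)+r(B)=r(E-e),\qquad r(Ce)+r(De)=r(E)+r(e);$$
the second equation is $r_{M/e}(C)+r_{M/e}(D)=r_{M/e}(E-e)$ written out. Submodularity gives
$$r(A)+r(Ce)\ge r(A\cup C\cup e)+r(A\cap C),\qquad r(B)+r(De)\ge r(B\cup D\cup e)+r(B\cap D).$$
In $E$, the complement of $A\cap C$ is $B\cup D\cup e$ and the complement of $B\cap D$ is $A\cup C\cup e$. So adding gives
$$r(E-e)+r(E)+r(e)\ge\lambda(A\cap C)+\lambda(B\cap D)+2r(E),$$
that is,
$$\lambda(A\cap C)+\lambda(B\cap D)\le\lambda(\{e\})\le1. \tag{3}$$
Neither intersection contains $e$, so neither is $E$. If both were non-empty, the left side would be at least $2$. So one of $A\cap C$, $B\cap D$ is empty. Interchanging $C$ and $D$, one of $A\cap D$, $B\cap C$ is empty. The four combinations are: $A\cap C=A\cap D=\emptyset$, which gives $A=\emptyset$; $A\cap C=B\cap C=\emptyset$, which gives $C=\emptyset$; $B\cap D=A\cap D=\emptyset$, which gives $D=\emptyset$; and $B\cap D=B\cap C=\emptyset$, which gives $B=\emptyset$. Each is a contradiction.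

**Step 2: reduce the question about $N$ to one situation.** If $E(N)=\emptyset$, then $N$ is a minor of everything and Step 1 suffices. Otherwise, by (1), some $M'\in\{M\backslash e,M/e\}$ has $N$ as a minor. If $M'$ is connected we are done. If not, the other removal of $e$ is connected by Step 1, and we must show that it has $N$ as a minor. Let $A$ be the component of $M'$ containing $E(N)$, which exists by Fact 3, and let $B=E-e-A\neq\emptyset$. By Fact 3, $N$ is a minor of $M'|A$. So it is enough to find $M'|A$ as a minor of the other removal.

**Step 3: the case $M'=M\backslash e$.** Here $r(A)+r(B)=r(E-e)$. We first show that $A$ and $\{e\}$ are skew. If $r(Ae)\le r(A)+r(e)-1$, then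
$$r(E)\le r(Ae)+r(B)\le r(E-e)+r(e)-1=r(E)+\lambda(\{e\})-1\le r(E). \tag{4}$$
So $r(Ae)+r(B)=r(E)$ and $B$ is a separator of $M$ other than $\emptyset$ and $E$, a contradiction. Since $r$ is integral, $r(Ae)\ge r(A)+r(e)$, and equality holds by submodularity. By Fact 1, $r(Xe)-r(e)=r(X)$ for all $X\subseteq A$, that is, $(M/e)|A=M|A=M'|A$. So $M/e$ has $N$ as a minor.

**Step 4: the case $M'=M/e$.** Here $r(Ae)+r(Be)=r(E)+r(e)$. If $r(Be)=r(B)+r(e)$, then $r(Ae)+r(B)=r(E)$, and again $B$ is a separator of $M$ other than $\emptyset$ and $E$, a contradiction. So, by integrality,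
$$r(Be)-r(B)\le r(e)-1\le r(e)-\lambda(\{e\})=r(E)-r(E-e).$$
On the other hand, let $X\subseteq A$. By submodularity, the gain from adding $e$ does not increase when the set grows, so
$$r(Be)-r(B)\ge r(X\cup Be)-r(X\cup B)\ge r(E)-r(E-e).$$
So equality holds throughout, and rearranging the first equality gives
$$r(X\cup B)-r(B)=r(X\cup Be)-r(Be).$$
Since $A,B$ are skew in $M/e$, Fact 1 gives $r(X\cup Be)-r(e)=[r(Xe)-r(e)]+[r(Be)-r(e)]$, so the right side is $r(Xe)-r(e)=r_{M/e}(X)$. Hence $M\backslash e/B=(M/e)|A$, and $M\backslash e$ has $N$ as a minor. $\blacksquare$

Now we can point at the place where this breaks when $\lambda(\{e\})=2$. In the row of Section 1, take $e=e_2$, with $A=C=\{x,e_1\}$ and $B=D=\{e_3\}$. Then $\lambda(A\cap C)=1$ (the vertex $v_1$), $\lambda(B\cap D)=1$ (the vertex $v_2$), and $\lambda(\{e_2\})=2$. So (3), without its last inequality, holds with equality and there is no contradiction: both removals of $e_2$ really are disconnected. Step 3 breaks too. Take $e=e_1$, $A=\{x\}$, $B=\{e_2,e_3\}$. Then $r(Ae)=2<3=r(A)+r(e)$, and the first three terms of (4) are $4\le 5\le 5$, so nothing is forced. Here $M\backslash e_1$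 is disconnected and $M/e_1$ has lost $N$. When $\lambda(\{e\})\ge2$ we may have to give up on $e$ and find another element.

## 5. Removing an element of the far side in the opposite way

If $e$ fails, where should we look next? Suppose $M'\in\{M\backslash e,M/e\}$ has $N$ as a minor but is disconnected. Then $E(N)$ lies in one component of $M'$. An element $b$ in any other component can be deleted or contracted from $M'$ without hurting $N$, by Fact 3. So we have a free choice of operation for $b$, and the question is how to use it.

Try it with only two elements to remove, $E(M)=E(N)\cup\{e,f\}$ and $A=E(N)\ne\emptyset$. Suppose that $M'=M\backslash e$ has $N$ as a minor and is disconnected. By Fact 3 its components are $A$ and $\{f\}$, so $r(Af)=r(A)+r(f)$, and $N$ is a minor of both $M'\backslash f$ and $M'/f$, hence equal to both. Now remove $f$ from $M$ by contraction. The minor $M/f$ has $N=(M/f)\backslash e$ as a minor. If $M/f$ is disconnected, then its components are $A$ and $\{e\}$, so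
$$[r(Af)-r(f)]+[r(\{e,f\})-r(f)]=r(E)-r(f),\qquad\text{i.e.}\qquad r(A)+r(\{e,f\})=r(E).$$
Then $A$ is a separator of $M$, against connectedness. So $M/f$ is connected and $f$ is good.

We deleted $e$ and contracted $f$. The switch matters. Let $E=\{a,b,e\}$ and $r(X)=\min(|X|,2)$. This matroid is connected. In $M\backslash e$ the elements $a,b$ are skew, with components $\{a\}$ and $\{b\}$. Removing $b$ by deletion leaves $a,e$ skew, so $a$ and $e$ are still apart. Contracting $b$ leaves $a,e$ with $r_{M/b}(a)=r_{M/b}(e)=r_{M/b}(\{a,e\})=1$, which is connected. With $r(X)=\min(|X|,1)$ the roles are exchanged: in $M/e$ both other elements have rank $0$, the same happens in $M/b$, and $M\backslash b$ is connected.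

The lemma says that the opposite removal of $b$ always glues the near side to $e$.

**Lemma 4.** Let $M$ be connected and $e\in E$. Let $M'\in\{M\backslash e,M/e\}$, let $A\ne E-e$ be a component of $M'$, and let $b\in E-e-A$. Let $M_b=M/b$ if $M'=M\backslash e$, and $M_b=M\backslash b$ if $M'=M/e$. Then some component of $M_b$ contains $A\cup\{e\}$.

Let $B=E-e-A$, so $b\in B$, and $A,B$ are skew in $M'$. Note that $\emptyset\neq A\ne E$. In both cases the plan is this. First, find a connected minor of $M_b$ on the ground set $A$, so that $A$ lies in one component $A''$ of $M_b$. Second, show that if $e\notin A''$, then $A''=A$. Third, show that $A$ would then be a separator of $M$.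

**Step 1 (for $M'=M\backslash e$, $M_b=M/b$): $A$ lies in one component.** Here $A,B$ are skew in $M$. By Fact 1, $r(X\cup b)-r(b)=r(X)$ for $X\subseteq A$. So $(M/b)|A=M|A=(M\backslash e)|A$, which is connected by Fact 2. By Fact 3, applied in $M/b$, the set $A$ lies in a component $A''$ of $M/b$.

**Step 2 (for $M'=M\backslash e$): if $e\notin A''$, then $A''=A$.** If $e\notin A''$, then $A''-A\subseteq B-b$. The set $(A''-A)\cup b$ is contained in $B$, hence skew to $A$ in $M$, and
$$r_{M/b}(A'')=r(A)+r((A''-A)\cup b)-r(b)=r_{M/b}(A)+r_{M/b}(A''-A).$$
So $A$ and $A''-A$ are skew in $(M/b)|A''$, which is connected by Fact 2. Since $A\neq\emptyset$, this forces $A''=A$.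

**Step 3 (for $M'=M\backslash e$): contradiction.** Now $A$ is a separator of $M/b$. Its complement in $E-b$ is $E-b-A$, so
$$[r(Ab)-r(b)]+[r(E-A)-r(b)]=r(E)-r(b).$$
Since $r(Ab)=r(A)+r(b)$, this says $r(A)+r(E-A)=r(E)$, which contradicts the connectedness of $M$. So $e\in A''$.

**Step 4 (for $M'=M/e$, $M_b=M\backslash b$): $A$ lies in one component.** Let $Z=E-b-A=(B-b)\cup e$. For $X\subseteq A$, the sets $X$ and $B-b$ are skew in $M/e$ by Fact 1, that is,
$$r(X\cup Z)-r(e)=[r(Xe)-r(e)]+[r(Z)-r(e)].$$
So $r(X\cup Z)-r(Z)=r(Xe)-r(e)=r_{M/e}(X)$. Hence $M\backslash b/Z=(M/e)|A$, which is connected by Fact 2. It is a minor of $M\backslash b$ with ground set $A$, so by Fact 3 the set $A$ lies in a component $A''$ of $M\backslash b$.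

**Step 5 (for $M'=M/e$): if $e\notin A''$, then $A''=A$.** Suppose $e\notin A''$. The sets $A''$ and $E-b-A''$ are skew in $M$, and the second contains $e$. By Fact 1,
$$r(Xe)=r(X)+r(e)\quad\text{for all }X\subseteq A'', \tag{5}$$
so $r_{M/e}(X)=r(X)$ for these $X$. Since $A''-A\subseteq B$ is skew to $A$ in $M/e$, we have $r_{M/e}(A'')=r_{M/e}(A)+r_{M/e}(A''-A)$, that is, $r(A'')=r(A)+r(A''-A)$. But $M|A''=(M\backslash b)|A''$ is connected by Fact 2, and $A\ne\emptyset$. So $A''=A$.

**Step 6 (for $M'=M/e$): contradiction.** Since $A,B$ are skew in $M/e$, $r(Ae)+r(Be)=r(E)+r(e)$. By (5), $r(Ae)=r(A)+r(e)$. So $r(A)+r(Be)=r(E)$. Since $Be=E-A$, the set $A$ is a separator of $M$ other than $\emptyset$ and $E$, a contradiction. So $e\in A''$. $\square$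

## 6. Descent into the far side

Watch the lemma at work on the row. Start with the bad element $e_1$ and $M\backslash e_1$, with components $\{x\}$ and $\{e_2,e_3\}$. Choose $b=e_2$ in the far component and remove it the opposite way. The components of $M/e_2$ are $\{x,e_1\}$ and $\{e_3\}$. The near side has grown and the far side has shrunk. Choose $b=e_3$ and switch again: $M\backslash e_3$ is connected. In general the far side can only shrink, and this gives more than we need.

**Theorem 3.** Let $M$ be connected and let $N$ be a connected minor of $M$ with $E(N)\ne\emptyset$. Let $e\in E(M)-E(N)$, and let $M'\in\{M\backslash e,M/e\}$ have $N$ as a minor but be disconnected. Then every component $B$ of $M'$ other than the one containing $E(N)$ contains a good element.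

We fix $M$ and $N$ and use strong induction on $|B|$, over all triples $(e,M',B)$ that satisfy the hypotheses. By Fact 3, $E(N)$ lies in one component of $M'$, so $B\cap E(N)=\emptyset$. Choose any $b\in B$ and let $M_b$ be as in Lemma 4: $M/b$ if $M'=M\backslash e$, and $M\backslash b$ if $M'=M/e$.

**Step 1: $M_b$ has $N$ as a minor.** Apply Fact 3 in $M'$ to the component containing $E(N)$. Since $b$ lies outside it, $N$ is a minor of both $M'/b$ and $M'\backslash b$. If $M'=M\backslash e$, then $N$ is a minor of $M\backslash e/b=(M/b)\backslash e$, hence of $M/b=M_b$. If $M'=M/e$, then $N$ is a minor of $M/e\backslash b=(M\backslash b)/e$, hence of $M\backslash b=M_b$.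

**Step 2: one component of $M_b$ contains $E-B$.** Let $A$ be a component of $M'$ other than $B$; there is at least one, because $M'$ is disconnected. Then $A\ne E-e$ and $b\in E-e-A$, so Lemma 4 gives a component of $M_b$ containing $A\cup e$. All the components obtained in this way contain $e$, so they coincide. Call this component $A_1$. It contains $e$ and every component of $M'$ other than $B$, so $A_1\supseteq E-B\supseteq E(N)$.

**Step 3: finish or descend.** If $M_b$ is connected, then $b$ is good by Step 1, since $b\in B\subseteq E(M)-E(N)$. Otherwise $M_b$ has a component $B_1\neq A_1$, and by Step 2 $B_1\subseteq E-b-A_1\subseteq B-b$. The triple $(b,M_b,B_1)$ satisfies the hypotheses: $b\in E(M)-E(N)$, $M_b$ has $N$ as a minor and is disconnected, and $B_1$ is a component other than $A_1\supseteq E(N)$. As $|B_1|<|B|$, the induction hypothesis gives a good element in $B_1\subseteq B$. If $|B|=1$, then $B-b=\emptyset$ leaves no room for $B_1$, so $M_b$ is connected; this is the base case. $\blacksquare$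

We now prove Theorem 1.

**Step 1: the case $E(N)\neq\emptyset$.** Write $N=M\backslash X/Y$ as in (1). Since $N\ne M$, we have $X\cup Y\ne\emptyset$. Pick $e\in X\cup Y=E(M)-E(N)$, and let $M'=M\backslash e$ if $e\in X$ and $M'=M/e$ if $e\in Y$. Then $M'$ has $N$ as a minor. If $M'$ is connected, $e$ is as required. If not, $M'$ has a component not containing $E(N)$, and Theorem 3 gives a good element.

**Step 2: the case $E(N)=\emptyset$.** Theorem 3 does not apply here, so we put an auxiliary one-element minor in place of $N$. Since $N\ne M$, $E(M)\neq\emptyset$. If $E(M)=\{e\}$, then $M\backslash e=N$ is connected. If $|E(M)|\ge2$, choose $x\in E(M)$. The minor $M|\{x\}$ has one element, so it is connected, and it is not $M$. By Step 1 some $e\neq x$ has $M\backslash e$ or $M/e$ connected. That minor has the empty polymatroid $N$ as a minor. $\blacksquare$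

**Corollary 5.** If $N$ is a connected minor of the connected $k$-polymatroid $M$, then there is a sequence $M=M_0,M_1,\dots,M_n=N$ of connected polymatroids with $n=|E(M)-E(N)|$, in which each $M_{i+1}$ is a single-element deletion or contraction of $M_i$.

This is Theorem 1 iterated: as long as $M_i\ne N$, the theorem gives a connected $M_{i+1}$ with one element fewer and still with $N$ as a minor. After $n$ steps the ground set is $E(N)$, and then $M_n=N$.

**Corollary 6.** Let $M$ be connected, and let $N$ be a connected minor with $E(N)\ne\emptyset$. If $e\in E(M)-E(N)$, $M'\in\{M\backslash e,M/e\}$ has $N$ as a minor, and $M'$ has $t\ge2$ components, then $M$ has at least $t-1$ good elements, one in each component of $M'$ avoiding $E(N)$.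

Exactly one component of $M'$ contains $E(N)$ and the other $t-1$ avoid it. Theorem 3 gives a good element in each of these, and they are distinct because components are disjoint.

Nothing in Sections 3, 5 and 6 used integrality, monotonicity or the bound $k$. So Lemma 4, Theorem 3, Corollaries 5 and 6, and the conclusion of Theorem 1 hold for pairs $(E,r)$ with $E$ finite and $r$ an arbitrary real-valued submodular function with $r(\emptyset)=0$.

## 7. Long rows and stars: how many elements are good

Two families of covering functions test the bounds. The first is the row of Section 1 with arbitrary length.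

**Example 7.** For every $k\ge2$, "there is an element" in Theorem 1 cannot be improved even to "there are two elements", and "$\lambda\le1$" in Theorem 2 cannot be replaced by "$\lambda\le2$".

Let $n\ge2$, $x=\{v_0\}$ and $e_i=\{v_{i-1},v_i\}$ for $1\le i\le n$. Let $E=\{x,e_1,\dots,e_n\}$, let $r(X)=|\bigcup X|$ be the number of vertices covered, and let $N=M|\{x\}$, which has rank $1$. Every member has at most two vertices, so $M$ is a $2$-polymatroid and hence a $k$-polymatroid for all $k\ge2$. It is connected, since consecutive members intersect and $\lambda_M(X)$ counts the vertices covered from both sides. Let $1\le i<n$. Both vertices of $e_i$ lie in other members, so $\lambda_M(\{e_i\})=2$.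

The deletion $M\backslash e_i$ is disconnected: $x,\dots,e_{i-1}$ cover $v_0,\dots,v_{i-1}$, while $e_{i+1},\dots,e_n$ cover $v_i,\dots,v_n$. For contraction, suppose first that $i=1$. In $M/e_1$ the element $x$ has rank $0$, and the same is true in every minor of $M/e_1$ containing $x$, because by (1) its rank there is $r(\{x,e_1\}\cup Y)-r(\{e_1\}\cup Y)=0$ for some $Y$. So $N$ is not a minor of $M/e_1$. If $2\le i<n$, then in $M/e_i$ the elements $x,\dots,e_{i-1}$ cover $v_0,\dots,v_{i-2}$, and $e_{i+1},\dots,e_n$ cover $v_{i+1},\dots,v_n$, so $M/e_i$ is disconnected.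

So none of $e_1,\dots,e_{n-1}$ is good. The element $e_n$ is good, since $M\backslash e_n$ is a shorter row (or just $x,e_1$ when $n=2$), which is connected and has $N$ as a minor. There is exactly one good element although $n$ elements have to be removed, and the elements $e_i$ with $i<n$ have $\lambda_M(\{e_i\})=2$ but fail the conclusion of Theorem 2.

**Example 8.** The bound $t-1$ in Corollary 6 is attained for every $t\ge2$, with $k=t$.

Let $m=t-1$, $x=\{v_0\}$, $e=\{v_0,w_1,\dots,w_m\}$ and $f_i=\{w_i\}$ for $1\le i\le m$. Let $E=\{x,e,f_1,\dots,f_m\}$, $r(X)=|\bigcup X|$ and $N=M|\{x\}$. The largest member $e$ has $m+1=t$ vertices, so $M$ is a $t$-polymatroid. It is connected because every member meets $e$. The deletion $M\backslash e$ has $N$ as a minor, and its members are pairwise disjoint non-empty sets, so each single element is a component and there are exactly $m+1=t$ of them. Corollary 6 promises $t-1$ good elements. The element $e$ is not good: $M\backslash e$ is disconnected, and in $M/e$ the element $x$ has rank $0$, so $N$ is not a minor of $M/e$ by the argument in Example 7. Each $f_i$ is good, since in $M\backslash f_i$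 every member still meets $e$, and $x$ still has rank $1$. So there are exactly $m=t-1$ good elements.
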